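\title{Chordal graphs and iterated Whitehead products in polyhedral products of spheres}

\begin{abstract}
Let $\mathcal K$ be a simplicial complex on $m$ vertices, let $X_{\mathcal K}\subset S^{d_1}\times\dots\times S^{d_m}$ be the associated polyhedral product of spheres of dimensions $d_i\ge 2$, and let $F_{\mathcal K}$ be the homotopy fiber of this inclusion. We study an explicit map $\widehat f_{\mathcal K}$ from a wedge of spheres to $F_{\mathcal K}$ that lifts iterated Whitehead products of the coordinate spheres. We compute the integral homology of $F_{\mathcal K}$ in terms of the full subcomplexes of $\mathcal K$, show that $\widehat f_{\mathcal K}$ is always split injective in homology, with an explicit image, and prove that $\widehat f_{\mathcal K}$ is a homotopy equivalence if and only if $\mathcal K$ is flag with chordal $1$-skeleton. For $2$-spheres this proves a conjecture posed by Panov, Theriault and Vylegzhanin, together with its converse. We also determine which other families of nested brackets give a homotopy equivalence.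
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{Polyhedral products of spheres}
A \emph{simplicial complex} on $[m]=\{1,\dots,m\}$ is a family of subsets of $[m]$ that contains $\emptyset$ and is closed under passing to subsets. Throughout, $\mathcal K$ is a simplicial complex on $[m]$ that contains every singleton $\{i\}$. For pairs of spaces $(Z_i,A_i)$, $1\le i\le m$, the \emph{polyhedral product} is
\[
(Z_i,A_i)^{\mathcal K}=\bigcup_{I\in\mathcal K}\ \prod_{i=1}^m Z_i^I\ \subset\ \prod_{i=1}^m Z_i,\qquad Z_i^I=Z_i\ \text{ if } i\in I,\quad Z_i^I=A_i\ \text{ if } i\notin I .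
\]
Fix integers $d_i\ge2$ and put $n_i=d_i-1$, $Y=\prod_{i=1}^mS^{d_i}$ and
\[
X_{\mathcal K}=(S^{d_i},*)^{\mathcal K}=\bigl\{y\in Y:\{i:y_i\ne *\}\in\mathcal K\bigr\}.
\]
If $\mathcal K$ consists of $m$ isolated vertices, then $X_{\mathcal K}$ is the wedge $\bigvee_iS^{d_i}$; if $\mathcal K$ is the full simplex, then $X_{\mathcal K}=Y$. Let $s_i\colon S^{d_i}\to X_{\mathcal K}$ be the inclusion of the $i$-th coordinate sphere, and let $F_{\mathcal K}$ be the homotopy fiber of the inclusion $X_{\mathcal K}\to Y$. When all $d_i=2$ this is the homotopy fibration of polyhedral products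
\[
(C\Omega S^2,\Omega S^2)^{\mathcal K}\longrightarrow(S^2,*)^{\mathcal K}\longrightarrow(S^2)^{\times m},
\]
where $C$ denotes the cone. The maps $s_i$ split $\pi_*(X_{\mathcal K})\to\pi_*(Y)$, so that $\pi_r(X_{\mathcal K})\cong\pi_r(F_{\mathcal K})\oplus\pi_r(Y)$ (Lemma~\ref{lem:fiber}). Thus $F_{\mathcal K}$ carries exactly the part of $\pi_*(X_{\mathcal K})$ that the individual spheres do not see, and one would like to describe it by explicit maps.

\subsection*{Whitehead products}
For $p,q\ge1$, the product $S^{p+1}\times S^{q+1}$ is obtained from $S^{p+1}\vee S^{q+1}$ by attaching one cell along a map $S^{p+q+1}\to S^{p+1}\vee S^{q+1}$. The \emph{Whitehead product} $[a,b]\in\pi_{p+q+1}(Z)$ of $a\in\pi_{p+1}(Z)$ and $b\in\pi_{q+1}(Z)$ is the composite of this map with $a\vee b$. It is natural in $Z$, and it vanishes exactly when $a\vee b$ extends over the product of the two spheres; in particular $[a,0]=0$.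

For $\alpha\in\mathbb Z^m_{\ge0}$ put $\operatorname{supp}\alpha=\{i:\alpha_i>0\}$ and $N_\alpha=\sum_i\alpha_in_i$; when all $d_i=2$, $N_\alpha=|\alpha|=\sum_i\alpha_i$. Let $\mathbf e_i$ be the $i$-th unit multi-index. An \emph{admissible bracket of multidegree $\alpha$} is an iterated Whitehead product
\[
c(i_1,\dots,i_k;j)=[s_{i_1},[s_{i_2},\dots,[s_{i_k},s_j]\dots]]\colon S^{N_\alpha+1}\longrightarrow X_{\mathcal K}
\]
with $k\ge1$, $\mathbf e_{i_1}+\dots+\mathbf e_{i_k}+\mathbf e_j=\alpha$ and $i_k\ne j$; we regard the sequence $(i_1,\dots,i_k;j)$ as part of the data. Since $i_k\ne j$, the map $s_{i_k}\vee s_j$ extends over $S^{d_{i_k}}\times S^{d_j}\subset Y$. So the innermost product is null in $Y$, hence so is the whole bracket, and the bracket lifts to $F_{\mathcal K}$. By Lemma~\ref{lem:fiber} the lift of a wedge of admissible brackets is unique up to homotopy.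

How many independent brackets should there be in multidegree $\alpha$? If $\{j,l\}$ is an edge of $\mathcal K$, then $S^{d_j}\times S^{d_l}\subset X_{\mathcal K}$ and $[s_l,s_j]=0$. The Jacobi identity says that $[s_i,[s_j,s_l]]$, $[s_j,[s_l,s_i]]$ and $[s_l,[s_i,s_j]]$, with suitable signs, add up to zero. For three isolated vertices this leaves two brackets in multidegree $\mathbf e_i+\mathbf e_j+\mathbf e_l$. If $\{j,l\}$ is an edge, it gives $[s_j,[s_l,s_i]]=\pm[s_l,[s_i,s_j]]$, and one bracket is left. In both cases the count is the number of connected components of the part of $\mathcal K$ spanned by $\operatorname{supp}\alpha$, minus one. This suggests the following choice.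

\subsection*{The map $\widehat f_{\mathcal K}$}
For $\emptyset\ne J\subset[m]$ let $\mathcal K_J=\{I\in\mathcal K:I\subset J\}$ be the \emph{full subcomplex} on $J$, and let $\widetilde b_0(\mathcal K_J)$ be its number of connected components minus one. Let $\Theta_{\mathcal K}(J)$ be the set of $j\in J$ such that $j$ is the smallest vertex of its component of $\mathcal K_J$ and this component does not contain $\max J$; thus $|\Theta_{\mathcal K}(J)|=\widetilde b_0(\mathcal K_J)$. For $\alpha\ne0$ write $\mathcal K_\alpha=\mathcal K_{\operatorname{supp}\alpha}$ and $\Theta_{\mathcal K}(\alpha)=\Theta_{\mathcal K}(\operatorname{supp}\alpha)$.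

Let $j\in\Theta_{\mathcal K}(\alpha)$, list the multi-index $\alpha-\mathbf e_j$ in nondecreasing order $i_1\le\dots\le i_k$ (each $i$ repeated $(\alpha-\mathbf e_j)_i$ times), and put $c_{\alpha,j}=c(i_1,\dots,i_k;j)$. Since $j\ne\max\operatorname{supp}\alpha$, the last index is $i_k=\max\operatorname{supp}\alpha\ne j$, so $c_{\alpha,j}$ is admissible. For instance, if $m=4$, the maximal simplices of $\mathcal K$ are $\{1,3\}$ and $\{2,4\}$, and $\alpha=(2,1,1,0)$, then $\mathcal K_\alpha$ has components $\{1,3\}$ and $\{2\}$, so $\Theta_{\mathcal K}(\alpha)=\{2\}$ and $c_{\alpha,2}=[s_1,[s_1,[s_3,s_2]]]$. Define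
\[
f_{\mathcal K}=\bigvee_{\alpha\ne0}\ \bigvee_{j\in\Theta_{\mathcal K}(\alpha)}c_{\alpha,j}\colon\ \bigvee_{\alpha\ne0}\bigl(S^{N_\alpha+1}\bigr)^{\vee\widetilde b_0(\mathcal K_\alpha)}\longrightarrow X_{\mathcal K},
\]
where an empty wedge is a point, and let $\widehat f_{\mathcal K}$ be the lift of $f_{\mathcal K}$ to $F_{\mathcal K}$.

Two examples with all $d_i=2$ show that $\widehat f_{\mathcal K}$ is not always an equivalence. If $\mathcal K$ is the boundary of a triangle, every $\mathcal K_J$ is connected and the source of $\widehat f_{\mathcal K}$ is a point; but $F_{\mathcal K}$ is not contractible, because $H_6(X_{\mathcal K})=0\ne H_6(Y)$. If $\mathcal K$ is the $4$-cycle with missing edges $\{1,3\}$ and $\{2,4\}$, then $X_{\mathcal K}=(S^2\vee S^2)\times(S^2\vee S^2)$ and $F_{\mathcal K}\simeq F'\times F'$, where $F'$ is the fiber for two isolated vertices. By Example~\ref{ex:two} the homology of $F'$ is free with $H_3(F')=\mathbb Z$, so $F_{\mathcal K}$ has a nonzero cup product $H^3\otimes H^3\to H^6$ and is not a wedge of spheres at all.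

Two conditions exclude these examples and their higher analogues. The complex $\mathcal K$ is \emph{flag} if every set of vertices that are pairwise joined by edges is a simplex of $\mathcal K$. A graph is \emph{chordal} if it has no induced cycle of length $\ge4$; we apply this to the $1$-skeleton $\mathcal K^1$. The problem is posed by Panov, Theriault and Vylegzhanin \cite{PTV} as the following conjecture.

\begin{quote}
\emph{Let $d_1=\dots=d_m=2$. If $\mathcal K$ is flag and $\mathcal K^1$ is chordal, then $\widehat f_{\mathcal K}$ is a homotopy equivalence.}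
\end{quote}

We prove the conjecture and its converse, for spheres of arbitrary dimensions $d_i\ge2$. For a vertex $j$ of $\mathcal K_\alpha$ let $[j]\in H_0(\mathcal K_\alpha)$ be its class, and regard $\widetilde H_0(\mathcal K_\alpha)$ as the kernel of the augmentation $H_0(\mathcal K_\alpha)\to\mathbb Z$.

\begin{theorem}\label{thm:main}
Let $\mathcal K$ be a simplicial complex on $[m]$ containing all singletons, and let $d_1,\dots,d_m\ge2$.
\begin{enumerate}
\item[(1)] $\widetilde H_*(F_{\mathcal K};\mathbb Z)\cong\bigoplus_{\alpha\ne0}\bigoplus_{p\ge0}\widetilde H_p(\mathcal K_\alpha;\mathbb Z)$, with $\widetilde H_p(\mathcal K_\alpha)$ placed in degree $N_\alpha+p+1$.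
\item[(2)] Under \textup{(1)}, $\widehat f_{\mathcal K}$ sends the fundamental class of the sphere indexed by $(\alpha,j)$ to $\pm([j]-[\max\operatorname{supp}\alpha])\in\widetilde H_0(\mathcal K_\alpha)$. Hence $\widehat f_{\mathcal K}$ induces on reduced homology a split injection with image $\bigoplus_{\alpha\ne0}\widetilde H_0(\mathcal K_\alpha)$.
\item[(3)] The following are equivalent:
\begin{enumerate}
\item[(a)] $\widehat f_{\mathcal K}$ is a homotopy equivalence;
\item[(b)] $\widehat f_{\mathcal K}$ is an isomorphism on $H_*(-;R)$ for some commutative ring $R\ne0$;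
\item[(c)] $\mathcal K$ is flag and $\mathcal K^1$ is chordal.
\end{enumerate}
\end{enumerate}
\end{theorem}

The conjecture is the implication (c)$\Rightarrow$(a) with all $d_i=2$. The particular brackets $c_{\alpha,j}$ are one choice among many, and the admissible choices can be classified. A \emph{multigraph} may have loops and multiple edges; it is a \emph{tree} if it is connected and has no cycle, loops and double edges counting as cycles.

\begin{theorem}\label{thm:brackets}
For each $\alpha\ne0$ choose a family $E_\alpha$ of admissible brackets of multidegree $\alpha$, and let $\Gamma_\alpha$ be the multigraph on the vertex set $\pi_0(\mathcal K_\alpha)$ with one edge joining the components of $j$ and $i_k$ for each chosen bracket $c(i_1,\dots,i_k;j)$. The wedge of all chosen brackets lifts to $F_{\mathcal K}$, and the lift is a homotopy equivalence if and only if $\mathcal K$ is flag, $\mathcal K^1$ is chordal, and every $\Gamma_\alpha$ is a tree.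
\end{theorem}

If $|\operatorname{supp}\alpha|=1$ there is no admissible bracket, and $\Gamma_\alpha$ is a single vertex, which is a tree. For $f_{\mathcal K}$ the graph $\Gamma_\alpha$ is the star centered at the component of $\max\operatorname{supp}\alpha$. For three isolated vertices and $\alpha=(1,1,1)$, the tree condition asks for two brackets whose innermost pairs are two different edges of the triangle on $\{1,2,3\}$; the map $f_{\mathcal K}$ uses $[s_2,[s_3,s_1]]$ and $[s_1,[s_3,s_2]]$.

\subsection*{The method}
Since $F_{\mathcal K}$ is simply connected, everything reduces to homology. Section~\ref{sec:chains} builds a small chain complex that computes $H_*(F_{\mathcal K})$, is natural in $\mathcal K$, and is a module over the homology ring of $\prod_i\Omega S^{d_i}$. Section~\ref{sec:hurewicz} is the core: the Hurewicz image of a lifted bracket $c(i_1,\dots,i_k;j)$ is $\pm([j]-[i_k])$. The innermost pair determines the class, and the outer letters only shift the multidegree. After that the theorems are combinatorics (Sections~\ref{sec:chordal} and~\ref{sec:proofs}); the flag and chordal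 conditions enter only there.

\section{Path spaces and standard facts}\label{sec:prelim}

\subsection*{A strict model of the fiber}
We want a model of $F_{\mathcal K}$ that is strictly natural in $\mathcal K$ and on which loops act strictly associatively, so that singular chains form honest modules. Moore paths provide this. For a based space $Z$, let $PZ$ be the space of pairs $(\gamma,\ell)$ with $\ell\ge0$ and $\gamma\colon[0,\infty)\to Z$ a path with $\gamma(0)=*$ that is constant on $[\ell,\infty)$. The map $PZ\to Z$, $(\gamma,\ell)\mapsto\gamma(\ell)$, is a fibration, and $PZ$ is contractible (truncate $\gamma$ at time $s\ell$, $0\le s\le 1$). The fiber $\Omega Z$ is a strictly associative monoid under concatenation, with lengths adding; its unit is the constant path of length $0$, which is the base point. It acts on $PZ$ from the left: $\omega\cdot\gamma$ is ``first $\omega$, then $\gamma$''.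

For any fibration $E\to Z$ with fiber $G$ the projection induces isomorphisms $\pi_r(E,G)\cong\pi_r(Z)$, $r\ge2$. For $a\in\pi_r(Z)$ let $\widetilde a\in\pi_r(PZ,\Omega Z)$ be the element over $a$ and put $a^\#=\partial\widetilde a\in\pi_{r-1}(\Omega Z)$. Up to sign $a^\#$ is the adjoint of $a$, and it is natural in $Z$.

Let $q\colon\prod_iPS^{d_i}\to Y$ be the product fibration, with fiber the monoid $M=\prod_i\Omega S^{d_i}$. For a simplicial complex $\mathcal L$ on $[m]$, which need not contain all singletons, define $X_{\mathcal L}$ as before and put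
\[
F_{\mathcal L}=q^{-1}(X_{\mathcal L})=(PS^{d_i},\Omega S^{d_i})^{\mathcal L}.
\]
Rescaling each length $\ell$ to $(1-s)\ell+s$, $0\le s\le1$, deforms $F_{\mathcal L}$ over $X_{\mathcal L}$ onto the subspace where all lengths equal $1$, which is the standard homotopy fiber of $X_{\mathcal L}\to Y$. So $F_{\mathcal L}$ is a model of the homotopy fiber. The monoid $M$ acts on $F_{\mathcal L}$, because the action does not move endpoints. Two complexes play a special role: $F_{\{\emptyset\}}=M$, and for $\mathcal P=\{\emptyset,\{1\},\dots,\{m\}\}\subset\mathcal K$ we have $X_{\mathcal P}=W:=\bigvee_iS^{d_i}$.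

\begin{lemma}\label{lem:fiber}
\begin{enumerate}
\item[(i)] $F_{\mathcal K}$ is simply connected, and $0\to\pi_r(F_{\mathcal K})\to\pi_r(X_{\mathcal K})\to\pi_r(Y)\to0$ is split exact for $r\ge2$.
\item[(ii)] Let $V$ be a wedge of spheres of dimensions $\ge2$ and $g\colon V\to X_{\mathcal K}$ a map that is null-homotopic in $Y$ on each sphere. Then $g$ lifts up to homotopy to a map $\widehat g\colon V\to F_{\mathcal K}$, and $\widehat g$ is unique up to homotopy.
\item[(iii)] A map $V\to F_{\mathcal K}$ is a homotopy equivalence if and only if it is an integral homology isomorphism.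
\end{enumerate}
\end{lemma}

\begin{proof}
For $r\ge2$ the homomorphism $\sum_i(s_i)_*\colon\bigoplus_i\pi_r(S^{d_i})\to\pi_r(X_{\mathcal K})$ is a right inverse of $\pi_r(X_{\mathcal K})\to\pi_r(Y)=\bigoplus_i\pi_r(S^{d_i})$; this uses that every $i$ is a vertex. As $d_i\ge2$, the CW complexes $X_{\mathcal K}$ and $Y$ have one $0$-cell and no $1$-cell, so they are simply connected. In the long exact sequence of the fibration $F_{\mathcal K}\to X_{\mathcal K}\to Y$ all connecting maps therefore vanish, which gives (i). Homotopy classes of based maps out of $V$ are tuples of elements of homotopy groups, so (ii) follows from (i). The space $F_{\mathcal K}$ has the homotopy type of a CW complex by Milnor's theorem \cite{Milnor}. Whitehead's theorem states that a homology isomorphism between simply connected spaces of CW homotopy type is a homotopy equivalence, and this gives (iii).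
\end{proof}

The model does not matter. If $F'\to X_{\mathcal K}$ is another one, such as $(C\Omega S^2,\Omega S^2)^{\mathcal K}$, with an equivalence $F'\to F_{\mathcal K}$ compatible up to homotopy with the maps to $X_{\mathcal K}$, then by (ii) this equivalence carries the lift in $F'$ to the lift in $F_{\mathcal K}$.

\subsection*{Three facts about chains and loops}
Let $S_*$ denote singular chains and $h$ the absolute or relative Hurewicz map.

\emph{Eilenberg--Zilber.} The cross product $\times\colon S_*(A)\otimes S_*(A')\to S_*(A\times A')$ is a natural quasi-isomorphism. On the chain level it is associative; the cross product with a point is the map induced by the inclusion of the corresponding slice; and the interchange of factors sends $a\times a'$ to $(-1)^{|a||a'|}a'\times a$. Hence the chains on a monoid form a differential graded ring, the chains on a space with an action form a differential graded module, and in homology one obtains the Pontryagin ring and its modules.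

\emph{Bott--Samelson.} The ring $T=H_*(\Omega W)$ is the free graded ring $\mathbb Z\langle v_1,\dots,v_m\rangle$ on the classes $v_i=h(s_i^\#)$ of degree $n_i$. For a single sphere, $H_*(\Omega S^{d})$ has basis $1,u,u^2,\dots$ with $u=h(\mathrm{id}^\#)$ of degree $d-1$.

\emph{Samelson.} Let $Z$ be simply connected, $a\in\pi_{p+1}(Z)$, $b\in\pi_{q+1}(Z)$ with $p,q\ge1$. Then $[a,b]^\#$ is up to sign the Samelson product of $a^\#$ and $b^\#$, whose Hurewicz image is the graded commutator \cite{Samelson}, \cite[Ch.~X]{Whitehead}. That is,
\begin{equation}\label{eq:samelson}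
h([a,b]^\#)=\pm[h(a^\#),h(b^\#)]\in H_{p+q}(\Omega Z),\qquad [x,y]=xy-(-1)^{|x||y|}yx .
\end{equation}

\section{A small chain complex for the fiber}\label{sec:chains}

The space $F_{\mathcal L}$ is a union of products of spaces $PS^{d_i}$ and $\Omega S^{d_i}$. We replace the chains on each pair $(PS^{d_i},\Omega S^{d_i})$ by a pair of complexes with an explicit basis and take the corresponding union of tensor products. To locate Hurewicz images later, an abstract isomorphism is not enough: we need one chain map that serves all $\mathcal L$ at once and respects the action of $M$.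

Let $z_i\in S_{n_i}(\Omega S^{d_i})$ be a cycle representing $h(\mathrm{id}^\#)$. Since $PS^{d_i}$ is contractible and $n_i\ge1$, there is $w_i\in S_{d_i}(PS^{d_i})$ with $\partial w_i=z_i$. Let $B_i=\bigoplus_{a\ge0}\mathbb Zu_i^a$ be the free graded ring on a generator $u_i$ of degree $n_i$, with zero differential, and let $C(i)=B_i\oplus B_it_i$ with $|t_i|=d_i$ and
\[
\partial u_i^a=0,\qquad\partial(u_i^at_i)=(-1)^{an_i}u_i^{a+1}.
\]
Define $\kappa_i\colon C(i)\to S_*(PS^{d_i})$ by $u_i^a\mapsto z_i^a$ and $u_i^at_i\mapsto z_i^aw_i$. It is a chain map because $\partial(z_i^aw_i)=(-1)^{an_i}z_i^{a+1}$. Its restriction $B_i\to S_*(\Omega S^{d_i})$ is a quasi-isomorphism by Bott--Samelson. The map $\kappa_i$ itself is a quasi-isomorphism, since $H_*(C(i))$ is $\mathbb Z\cdot1$ in degree $0$ and $\kappa_i(1)$ is a point of a contractible space.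

Put $C=\bigotimes_iC(i)$ and $B=\bigotimes_iB_i$. The \emph{monomial basis} of $C$ consists of the pure tensors of the elements $u_i^a$, $u_i^at_i$. Let $C(\mathcal L)\subset C$ be spanned by the basis elements for which the set of positions $i$ containing $t_i$ belongs to $\mathcal L$. The differential removes one $t_i$, so $C(\mathcal L)$ is a subcomplex, and $C(\{\emptyset\})=B$. Make $B$ a ring and $C$ a $B$-module by the sign rule
\[
(b_1\otimes\dots\otimes b_m)(c_1\otimes\dots\otimes c_m)=(-1)^{\sum_{i<k}|c_i||b_k|}\,b_1c_1\otimes\dots\otimes b_mc_m .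
\]
Each $C(\mathcal L)$ is a differential graded submodule. Write $u_i$, $t_i$ also for the tensors with $u_i$, $t_i$ in position $i$ and $1$ elsewhere, and $u^\beta=u_1^{\beta_1}\otimes\dots\otimes u_m^{\beta_m}$. Then
\begin{equation}\label{eq:B}
u_iu_k=(-1)^{n_in_k}u_ku_i\ \ (i\ne k),\qquad \partial(bt_i)=(-1)^{|b|}bu_i\ \ (b\in B),
\end{equation}
and $u^\beta t_i$ is up to sign the basis element $u_1^{\beta_1}\otimes\dots\otimes u_i^{\beta_i}t_i\otimes\dots\otimes u_m^{\beta_m}$. In particular $C(\mathcal P)=B\oplus\bigoplus_iBt_i$. The ring $B$ need not be graded commutative: $[u_i,u_i]=2u_i^2\ne0$ when $n_i$ is odd.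

Let $\kappa\colon C\to S_*(\prod_iPS^{d_i})$ be the chain map $c_1\otimes\dots\otimes c_m\mapsto\kappa_1(c_1)\times\dots\times\kappa_m(c_m)$. It sends $C(\mathcal L)$ into $S_*(F_{\mathcal L})$, and these restrictions are compatible with inclusions $\mathcal L'\subset\mathcal L$.

\begin{lemma}\label{lem:model}
For every simplicial complex $\mathcal L$ on $[m]$ the map $\kappa\colon C(\mathcal L)\to S_*(F_{\mathcal L})$ is a quasi-isomorphism, and $\kappa(bc)=\kappa(b)\kappa(c)$ for $b\in B$, $c\in C(\mathcal L)$.
\end{lemma}

\begin{proof}
The action of $M$ is the product of the actions of the $\Omega S^{d_i}$, preceded by a permutation of factors. By associativity, naturality and graded commutativity of $\times$, the chain $\kappa(b)\kappa(c)$ for pure tensors $b,c$ is the cross product of the chains $\kappa_i(b_i)\kappa_i(c_i)=\kappa_i(b_ic_i)$, with the sign of the sign rule above. This proves the second claim.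

For $I\subset[m]$ let $\Delta^I$ be the complex of all subsets of $I$ and, for $I\ne\emptyset$, let $\partial\Delta^I$ be the complex of proper subsets. The space $F_{\Delta^I}$ is the product of the $PS^{d_i}$, $i\in I$, and the $\Omega S^{d_i}$, $i\notin I$, and $C(\Delta^I)$ is the tensor product of the corresponding $C(i)$ and $B_i$. A tensor product of quasi-isomorphisms between nonnegatively graded complexes of free abelian groups is a quasi-isomorphism, so Eilenberg--Zilber gives the first claim for $\Delta^I$, including $\Delta^\emptyset=\{\emptyset\}$.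

We induct on the number of simplices of $\mathcal L$. Let $I\ne\emptyset$ be a maximal simplex and $\mathcal L'=\mathcal L\setminus\{I\}$. The claim holds for $\mathcal L'$ and $\partial\Delta^I\subset\mathcal L'$ by induction, and for $\Delta^I$. By the five lemma, $C(\Delta^I)/C(\partial\Delta^I)\to S_*(F_{\Delta^I},F_{\partial\Delta^I})$ is a quasi-isomorphism. Moreover $C(\Delta^I)/C(\partial\Delta^I)=C(\mathcal L)/C(\mathcal L')$, both having as basis the monomials with $t_i$ exactly in the positions $i\in I$. Suppose that
\begin{equation}\label{eq:excision}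
H_*(F_{\Delta^I},F_{\partial\Delta^I})\longrightarrow H_*(F_{\mathcal L},F_{\mathcal L'})
\end{equation}
is an isomorphism. Then $C(\mathcal L)/C(\mathcal L')\to S_*(F_{\mathcal L},F_{\mathcal L'})$ is a quasi-isomorphism, and the five lemma completes the induction.

It remains to prove that \eqref{eq:excision} is an isomorphism. We do the excision in the base and pull it back. In the product cell structure of $Y$, the complex $X_{\mathcal L}$ is $X_{\mathcal L'}$ with the one open cell $O_I=\{y:y_i\ne*\text{ exactly for }i\in I\}$ attached, and $X_{\Delta^I}$ is $X_{\partial\Delta^I}$ with the same cell attached. Let $o$ be the center of $O_I$, $U=X_{\mathcal L}\setminus\{o\}$ and $U_I=X_{\Delta^I}\setminus\{o\}$. Pushing radially away from $o$ deformation retracts $U$ onto $X_{\mathcal L'}$ and $U_I$ onto $X_{\partial\Delta^I}$. Since $q$ is a fibration, the inclusions $F_{\mathcal L'}\to q^{-1}(U)$ and $F_{\partial\Delta^I}\to q^{-1}(U_I)$ are homotopy equivalences. The closed set $F_{\mathcal L'}$ lies in the open subset $q^{-1}(U)$ of $F_{\mathcal L}$ and may be excised: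
\[
H_*(F_{\mathcal L},F_{\mathcal L'})\cong H_*(F_{\mathcal L},q^{-1}(U))\cong H_*\bigl(q^{-1}(O_I),q^{-1}(O_I\setminus\{o\})\bigr).
\]
Excising $F_{\partial\Delta^I}$ from $(F_{\Delta^I},q^{-1}(U_I))$ identifies $H_*(F_{\Delta^I},F_{\partial\Delta^I})$ with the same group. All maps are induced by inclusions, so the two identifications are compatible with \eqref{eq:excision}.
\end{proof}

We record three consequences. First, $H_*(M)=B$ as rings. Second, by the five lemma $H_*(F_{\mathcal P},M)=H_*(C(\mathcal P)/B)$, and the quotient has zero differential, so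
\begin{equation}\label{eq:relative}
H_*(F_{\mathcal P},M)=\bigoplus_{i=1}^mBt_i\qquad\text{as modules over }H_*(M)=B .
\end{equation}
Third, a quasi-isomorphism of nonnegatively graded free complexes is a chain homotopy equivalence, so $C(\mathcal L)\otimes R$ computes $H_*(F_{\mathcal L};R)$ for every commutative ring $R$.

\begin{example}\label{ex:two}
Let $m=2$, $d_1=d_2=2$ and $\mathcal K=\mathcal P$, so $X_{\mathcal K}=S^2\vee S^2$ and $C(\mathcal K)=B\oplus Bt_1\oplus Bt_2$ with $u_1u_2=-u_2u_1$. The differential preserves the number $\alpha_1$ of letters with index $1$ and the number $\alpha_2$ of letters with index $2$. If $\alpha_1,\alpha_2\ge1$, the basis elements of bidegree $\alpha$ are $u^{\alpha-\mathbf e_1}t_1$, $u^{\alpha-\mathbf e_2}t_2$ and $u^\alpha$, and the first two have boundary $\pm u^\alpha$. This is the augmented chain complex of two points, with homology $\mathbb Z$ in degree $|\alpha|+1$. For $\alpha=(1,1)$ the generator is $u_2t_1+u_1t_2$, whose boundary is $-u_2u_1-u_1u_2=0$. If $\alpha_1\geq1$ and $\alpha_2=0$, there are only $u_1^{\alpha_1-1}t_1$ and $u_1^{\alpha_1}$: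 the augmented complex of one point, which is acyclic; the case $\alpha_1=0$ is symmetric. So $\widetilde H_*(F_{\mathcal K})$ is free, with one generator of degree $\alpha_1+\alpha_2+1$ for each pair $\alpha_1,\alpha_2\ge1$, and the lowest group is $H_3=\mathbb Z$.
\end{example}

The same splitting works in general; only the signs need attention.

\begin{proof}[Proof of Theorem~\ref{thm:main}\textup{(1)}]
Give $u_i$ and $t_i$ the multidegree $\mathbf e_i$. The differential preserves the multidegree, so $C(\mathcal K)=\bigoplus_\alpha C(\mathcal K)_\alpha$, and $C(\mathcal K)_0=\mathbb Z$ in degree $0$. Let $\alpha\ne0$ and $J=\operatorname{supp}\alpha$. For $i\in J$ the elements of $C(i)$ of multidegree $\alpha_i\mathbf e_i$ have basis $y_i=u_i^{\alpha_i}$ and $x_i=(-1)^{(\alpha_i-1)n_i}u_i^{\alpha_i-1}t_i$, of degrees $\alpha_in_i$ and $\alpha_in_i+1$, with $\partial x_i=y_i$. For $I\subset J$ let $x_I$ be the tensor with $x_i$ in the positions $i\in I$, $y_i$ in the positions $i\in J\setminus I$, and $1$ elsewhere. The $x_I$ with $I\in\mathcal K_J$, including $I=\emptyset$, form a basis of $C(\mathcal K)_\alpha$,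 and $|x_I|=N_\alpha+|I|$. The factors of $x_I$ to the left of position $i$ have total degree $\sum_{k<i}\alpha_kn_k+\#\{k\in I:k<i\}$, so
\[
\partial x_I=\sum_{i\in I}\varepsilon_i\,(-1)^{\#\{k\in I:\,k<i\}}x_{I\setminus i},\qquad\varepsilon_i=(-1)^{\sum_{k<i}\alpha_kn_k}.
\]
The signs $\varepsilon_i$ do not depend on $I$ and can be absorbed: with $\sigma^\alpha_I=\bigl(\prod_{i\in I}\varepsilon_i\bigr)x_I$,
\[
\partial\sigma^\alpha_I=\sum_{i\in I}(-1)^{\#\{k\in I:\,k<i\}}\sigma^\alpha_{I\setminus i}.
\]
Thus $C(\mathcal K)_\alpha$ is the augmented oriented simplicial chain complex of $\mathcal K_J$, with the $p$-simplices in degree $N_\alpha+p+1$. Since $\mathcal K_J$ has a vertex, $\widetilde H_{-1}(\mathcal K_J)=0$. Lemma~\ref{lem:model} finishes the proof.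
\end{proof}

Tensoring the same bases with $R$ gives (1) with coefficients in any commutative ring $R$. For later use,
\begin{equation}\label{eq:sigma}
\sigma^\alpha_{\{i\}}=\pm u^{\alpha-\mathbf e_i}t_i,\qquad\partial\sigma^\alpha_{\{i\}}=\sigma^\alpha_\emptyset=u^\alpha\qquad(i\in\operatorname{supp}\alpha),
\end{equation}
and $[j]-[l]\in\widetilde H_0(\mathcal K_\alpha)$ is the class of the cycle $\sigma^\alpha_{\{j\}}-\sigma^\alpha_{\{l\}}$.

\section{The Hurewicz image of a lifted bracket}\label{sec:hurewicz}

\begin{proposition}\label{prop:hurewicz}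
Let $c=c(i_1,\dots,i_k;j)$ be an admissible bracket of multidegree $\alpha$ and $\widehat c\colon S^{N_\alpha+1}\to F_{\mathcal K}$ its lift. Then
\[
h(\widehat c)=\pm([j]-[i_k])\in\widetilde H_0(\mathcal K_\alpha)\subset H_{N_\alpha+1}(F_{\mathcal K}).
\]
\end{proposition}

The bracket factors through $W\subset X_{\mathcal K}$, so by uniqueness of lifts $\widehat c$ factors through $F_{\mathcal P}\subset F_{\mathcal K}$, and it suffices to compute in $F_{\mathcal P}$. The difficulty is that formula \eqref{eq:samelson} describes a class in $H_*(\Omega W)$, whereas we want a class in $H_*(F_{\mathcal P})$, one degree higher. Relative groups bridge the gap. The fibrations $PW\to W$ and $F_{\mathcal P}\to W$ have the same base, so an element of $\pi_r(W)$ determines classes in both $H_r(PW,\Omega W)$ and $H_r(F_{\mathcal P},M)$. The first is determined by its boundary in $H_{r-1}(\Omega W)$, and the second determines $h(\widehat c)$.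

\subsection*{Comparing the two fibrations}
Let $p_i\colon W\to S^{d_i}$ be the map collapsing the other spheres. The formula $(\gamma,\ell)\mapsto\bigl((p_1\gamma,\ell),\dots,(p_m\gamma,\ell)\bigr)$ defines a map of pairs
\[
\Phi\colon(PW,\Omega W)\longrightarrow(F_{\mathcal P},M)
\]
over $W$. Its restriction $\Omega W\to M$ is a homomorphism of monoids, and $\Phi$ is equivariant along it. Let $\theta\colon T\to B$ be the induced ring homomorphism; then $\Phi_*(y\,\tau)=\theta(y)\,\Phi_*(\tau)$ for $y\in T$ and $\tau\in H_*(PW,\Omega W)$.

Since $PW$ is contractible, $\partial\colon H_r(PW,\Omega W)\to H_{r-1}(\Omega W)$ is an isomorphism for $r\ge2$, and $\partial(y\tau)=(-1)^{|y|}y\,\partial\tau$. Let $\tau_i\in H_{d_i}(PW,\Omega W)$ be the class with $\partial\tau_i=v_i$. We claim that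
\begin{equation}\label{eq:generators}
\theta(v_i)=u_i,\qquad\Phi_*(\tau_i)=t_i .
\end{equation}
Let $Ps_i\colon(PS^{d_i},\Omega S^{d_i})\to(PW,\Omega W)$ be induced by $s_i$. By naturality $v_i=(Ps_i)_*[z_i]$, and $\tau_i=(Ps_i)_*[w_i]$ because the boundary of the right side is $v_i$. The composite $\Phi\circ Ps_i$ sends $(\gamma,\ell)$ to the tuple with $(\gamma,\ell)$ in position $i$ and the constant path of length $\ell$ elsewhere. Shrinking the lengths of the constant paths to $s\ell$, $1\ge s\ge0$, is a homotopy of maps of pairs to the inclusion of the $i$-th factor, which sends $z_i$ to $\kappa(u_i)$ and $w_i$ to $\kappa(t_i)$. This proves \eqref{eq:generators}.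

Because $T$ is free, every $x\in T$ of positive degree can be written uniquely as $x=\sum_ix_iv_i$, by sorting words according to their last letter. Define
\[
D(x)=\sum_{i=1}^m(-1)^{n_i}\theta(x_i)\,t_i\ \in\ \bigoplus_iBt_i\subset C(\mathcal P).
\]
So $D$ turns the last letter $v_i$ of a word into $\pm t_i$ and the other letters into $u$'s.

\begin{lemma}\label{lem:bridge}
Let $r\ge2$, let $\widehat c\in\pi_r(F_{\mathcal P})$ have image $c\in\pi_r(W)$, and let $x=h(c^\#)\in T$. Then $D(x)$ is a cycle of $C(\mathcal P)$, and it represents $\pm h(\widehat c)\in H_r(F_{\mathcal P})$.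
\end{lemma}

\begin{proof}
Let $\widetilde c\in\pi_r(PW,\Omega W)$ lie over $c$. Both $\Phi_*\widetilde c$ and the image of $\widehat c$ in $\pi_r(F_{\mathcal P},M)$ project to $c$ under the isomorphism $\pi_r(F_{\mathcal P},M)\cong\pi_r(W)$, so they are equal. With $\iota\colon H_r(F_{\mathcal P})\to H_r(F_{\mathcal P},M)$ the natural map, naturality of $h$ gives
\[
\iota\,h(\widehat c)=\Phi_*h(\widetilde c),\qquad\partial h(\widetilde c)=\pm x .
\]
Put $\xi=\sum_i(-1)^{n_i}x_i\tau_i$. Since $|x_i|=|x|-n_i$, we get $\partial\xi=\sum_i(-1)^{n_i}(-1)^{|x|-n_i}x_iv_i=(-1)^{|x|}x$. As $\partial$ is injective, $h(\widetilde c)=\pm\xi$. By equivariance, \eqref{eq:generators} and \eqref{eq:relative}, $\Phi_*\xi=D(x)$. Hence $\iota\,h(\widehat c)=\pm D(x)$ in $\bigoplus_iBt_i$.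

Represent $h(\widehat c)$ by a cycle $b+\zeta$ of $C(\mathcal P)$ with $b\in B$ and $\zeta\in\bigoplus_iBt_i$. The complex $C(\mathcal P)/B$ has zero differential, so $\zeta=\pm D(x)$ holds on the chain level. As $\partial b=0$, also $\partial\zeta=0$. Finally $b$ has degree $r>0$, and each $u^\beta$ with $\beta\ne0$ is a boundary in $C(\mathcal P)$ by \eqref{eq:sigma}. So $h(\widehat c)=[\zeta]$.
\end{proof}

\subsection*{The case of two spheres by hand}
Return to Example~\ref{ex:two}, where $|v_1|=|v_2|=1$ and $\Theta_{\mathcal K}(\alpha)=\{1\}$ whenever $\alpha_1,\alpha_2\ge1$. For $\alpha=(1,1)$ the bracket is $[s_2,s_1]$, and by \eqref{eq:samelson} we must apply $D$ to $y=[v_2,v_1]=v_2v_1+v_1v_2$. Here $y_1=v_2$ and $y_2=v_1$, so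
\[
D(y)=-(u_2t_1+u_1t_2),
\]
which is the generator of $H_3$ found in Example~\ref{ex:two}. For $\alpha=(2,1)$ the bracket is $[s_1,[s_2,s_1]]$, and
\[
x=[v_1,y]=v_1y-yv_1=v_1v_1v_2-v_2v_1v_1,\qquad x_1=-v_2v_1,\quad x_2=v_1^2 .
\]
Therefore
\[
D(x)=u_2u_1t_1-u_1^2t_2=-u_1(u_2t_1+u_1t_2)=u_1D(y),
\]
which has coefficients $\pm1$ on the two basis elements of bidegree $(2,1)$ and degree $4$, and so generates the homology in that bidegree. The outer bracket with $v_1$ has acted as multiplication by $u_1$. The reason is that the term $yv_1$ contributes a multiple of $\theta(y)t_1$, and $\theta(y)=u_2u_1+u_1u_2=0$. This is the whole mechanism.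

\subsection*{Nested commutators}

\begin{lemma}\label{lem:nested}
Let $x=[v_{i_1},[\dots,[v_{i_k},v_j]\dots]]\in T$ with $k\ge1$, $l:=i_k\ne j$, and $\alpha=\mathbf e_{i_1}+\dots+\mathbf e_{i_k}+\mathbf e_j$. Then $\theta(x)=0$ and $D(x)=\pm u^{\alpha-\mathbf e_j}t_j\pm u^{\alpha-\mathbf e_l}t_l$, with two possibly different signs.
\end{lemma}

\begin{proof}
Let $y=[v_l,v_j]=v_lv_j-(-1)^{n_ln_j}v_jv_l$. As $l\ne j$, we have $y_j=v_l$ and $y_l=\pm v_j$, and all other coefficients vanish. So $D(y)=\pm u_lt_j\pm u_jt_l$, and $\theta(y)=0$ by \eqref{eq:B}.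

Now let $y=\sum_ay_av_a\in T$ be any homogeneous element of positive degree with $\theta(y)=0$, and let $i\in[m]$ be arbitrary; $i$ may equal $j$, $l$ or an index used before. Then $[v_i,y]=\sum_a(v_iy_a)v_a+\eta\,yv_i$ with $\eta=\pm1$. The coefficient of $v_a$ is $v_iy_a$ for $a\ne i$ and $v_iy_i+\eta y$ for $a=i$. Hence
\[
D([v_i,y])=\sum_a(-1)^{n_a}u_i\theta(y_a)t_a+\eta(-1)^{n_i}\theta(y)t_i=u_iD(y),
\]
and $\theta([v_i,y])=[u_i,\theta(y)]=0$. By induction from the inside out, $\theta(x)=0$ and $D(x)=u_{i_1}\cdots u_{i_{k-1}}(\pm u_lt_j\pm u_jt_l)$. Reordering with \eqref{eq:B}, $u_{i_1}\cdots u_{i_{k-1}}u_l=\pm u^{\alpha-\mathbf e_j}$ and $u_{i_1}\cdots u_{i_{k-1}}u_j=\pm u^{\alpha-\mathbf e_l}$.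
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:hurewicz}]
Regard $c$ as an element of $\pi_r(W)$, $r=N_\alpha+1\ge3$, with lift $\widehat c\in\pi_r(F_{\mathcal P})$. Applying \eqref{eq:samelson} $k$ times gives $h(c^\#)=\pm x$, with $x$ as in Lemma~\ref{lem:nested}. By Lemmas~\ref{lem:bridge} and~\ref{lem:nested} and by \eqref{eq:sigma}, $h(\widehat c)$ is represented by a cycle $\zeta=\eta\,\sigma^\alpha_{\{j\}}+\eta'\sigma^\alpha_{\{l\}}$ with $\eta,\eta'\in\{\pm1\}$. The relative sign need not be traced through the computation: $0=\partial\zeta=(\eta+\eta')\sigma^\alpha_\emptyset$ forces $\eta'=-\eta$. Since $\kappa$ is compatible with $\mathcal P\subset\mathcal K$, the image of $h(\widehat c)$ in $H_r(F_{\mathcal K})$ is the class of $\pm(\sigma^\alpha_{\{j\}}-\sigma^\alpha_{\{l\}})$ in $C(\mathcal K)_\alpha$, which is $\pm([j]-[l])$.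
\end{proof}

\begin{remark}
The condition $i_k\ne j$ cannot be dropped. If $d_j$ is even, then \eqref{eq:samelson} in $S^{d_j}$ gives $h([\mathrm{id},\mathrm{id}]^\#)=\pm2u_j^2\ne0$, so $[s_j,s_j]$ is not null in $Y$ and does not lift to $F_{\mathcal K}$.
\end{remark}

\section{Full subcomplexes without higher homology}\label{sec:chordal}

By Proposition~\ref{prop:hurewicz}, admissible brackets reach only the summands $\widetilde H_0(\mathcal K_\alpha)$. So they can exhaust the homology of $F_{\mathcal K}$ only if the other summands vanish. This is where the two hypotheses of the conjecture enter.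

\begin{lemma}\label{lem:chordal}
If $\mathcal K$ is flag and $\mathcal K^1$ is chordal, then every component of every $\mathcal K_J$, $\emptyset\ne J\subset[m]$, is contractible. Consequently, for a commutative ring $R\ne0$, the condition
\begin{equation}\label{eq:vanish}
\widetilde H_p(\mathcal K_J;R)=0\qquad\text{for all }\emptyset\ne J\subset[m]\text{ and all }p\ge1
\end{equation}
holds if and only if $\mathcal K$ is flag and $\mathcal K^1$ is chordal.
\end{lemma}

\begin{proof}
Let $\mathcal K$ be flag with chordal $1$-skeleton. We induct on $|J|$; the case $|J|=1$ is a point. Let $|J|\ge2$. The complex $\mathcal K_J$ is flag, and its $1$-skeleton is an induced subgraph of $\mathcal K^1$, hence chordal. By Dirac's theorem \cite{Dirac}, a nonempty chordal graph has a vertex $v$ whose neighbors are pairwise adjacent. Let $N\subset J$ be the set of neighbors of such a $v$ in $\mathcal K_J$. The vertices of $N\cup\{v\}$ are pairwise adjacent, so $N\cup\{v\}\in\mathcal K_J$ by flagness; and every simplex of $\mathcal K_J$ containing $v$ lies in $N\cup\{v\}$. Therefore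
\[
\mathcal K_J=\mathcal K_{J\setminus v}\cup\Delta^{N\cup\{v\}},\qquad\mathcal K_{J\setminus v}\cap\Delta^{N\cup\{v\}}=\Delta^N .
\]
If $N\ne\emptyset$, the simplex $\Delta^{N\cup\{v\}}$ deformation retracts onto its face $\Delta^N$, so $\mathcal K_J$ deformation retracts onto $\mathcal K_{J\setminus v}$. If $N=\emptyset$, then $\mathcal K_J$ is $\mathcal K_{J\setminus v}$ with an isolated vertex added. In both cases all components of $\mathcal K_J$ are contractible by induction, and \eqref{eq:vanish} follows for every $R$.

Conversely, suppose that $\mathcal K$ is not flag, and let $J\notin\mathcal K$ be a set of pairwise adjacent vertices that is minimal with this property. Then $|J|\ge3$, since vertices and edges are simplices, and all proper subsets of $J$ lie in $\mathcal K$ by minimality. So $\mathcal K_J=\partial\Delta^J$ is a sphere of dimension $|J|-2\ge1$, and $\widetilde H_{|J|-2}(\mathcal K_J;R)=R\ne0$. Suppose next that $\mathcal K^1$ has an induced cycle on $J$ with $|J|\ge4$. This cycle contains no three pairwise adjacent vertices, so $\mathcal K_J$ has no simplex of dimension $\ge2$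 and equals the cycle; thus $\widetilde H_1(\mathcal K_J;R)=R\ne0$. In both cases \eqref{eq:vanish} fails.
\end{proof}

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:main}\textup{(2)} and \textup{(3)}]
(2) Let $J=\operatorname{supp}\alpha$ and $j\in\Theta_{\mathcal K}(\alpha)$. The last index of $c_{\alpha,j}$ is $i_k=\max J$, so Proposition~\ref{prop:hurewicz} gives the class $\pm([j]-[\max J])$. The group $H_0(\mathcal K_J)$ is free on the components, and $\Theta_{\mathcal K}(J)$ contains exactly one vertex of each component other than that of $\max J$. Hence the classes $[j]-[\max J]$, $j\in\Theta_{\mathcal K}(J)$, form a basis of $\widetilde H_0(\mathcal K_J)$. The reduced homology of the source of $\widehat f_{\mathcal K}$ is free on the fundamental classes of the spheres, so $(\widehat f_{\mathcal K})_*$ maps it isomorphically onto the direct summand $\bigoplus_{\alpha\ne0}\widetilde H_0(\mathcal K_\alpha)$.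

(3) Let $R\ne0$. The fundamental classes with coefficients in $R$ are the images of the integral ones, so they are sent to the classes of $\pm(\sigma^\alpha_{\{j\}}-\sigma^\alpha_{\{\max J\}})\otimes1$, which form an $R$-basis of $\bigoplus_{\alpha\ne0}\widetilde H_0(\mathcal K_\alpha;R)$. By (1) with coefficients in $R$, the map $\widehat f_{\mathcal K}$ is an isomorphism on $H_*(-;R)$ if and only if $\widetilde H_p(\mathcal K_\alpha;R)=0$ for all $\alpha\ne0$ and $p\ge1$. Every nonempty $J$ is the support of some $\alpha$, so this is condition \eqref{eq:vanish}, which is equivalent to (c) by Lemma~\ref{lem:chordal}. This gives (b)$\Rightarrow$(c). If (c) holds, take $R=\mathbb Z$: the map $\widehat f_{\mathcal K}$ is an integral homology isomorphism, its spheres have dimension $\ge3$, and Lemma~\ref{lem:fiber}(iii) gives (a). Finally (a) implies (b) for any $R\ne0$.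
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:brackets}]
The lift $\widehat g$ exists by Lemma~\ref{lem:fiber}(ii). Put $V_\alpha=\pi_0(\mathcal K_\alpha)$, so that $\widetilde H_0(\mathcal K_\alpha)=L_\alpha:=\ker(\mathbb Z^{V_\alpha}\to\mathbb Z)$ is free of rank $|V_\alpha|-1$. By Proposition~\ref{prop:hurewicz}, $\widehat g_*$ is the direct sum of homomorphisms $\rho_\alpha\colon\mathbb Z^{E_\alpha}\to L_\alpha$ from the free abelian groups on the $E_\alpha$, followed by the inclusion of $\bigoplus_\alpha L_\alpha$ into $\widetilde H_*(F_{\mathcal K})$; here $\rho_\alpha$ sends an edge of $\Gamma_\alpha$ to $\pm$ the difference of its endpoints. By Theorem~\ref{thm:main}(1) and Lemma~\ref{lem:fiber}(iii), $\widehat g$ is a homotopy equivalence if and only if \eqref{eq:vanish} holds for $R=\mathbb Z$ and every $\rho_\alpha$ is an isomorphism. The first condition says that $\mathcal K$ is flag with $\mathcal K^1$ chordal, by Lemma~\ref{lem:chordal}. It remains to show that $\rho_\alpha$ is an isomorphism if and only if $\Gamma_\alpha$ is a tree.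

The map $\rho_\alpha$ is onto if and only if $\Gamma_\alpha$ is connected. Indeed, if $\Gamma_\alpha$ is connected, telescoping along a path shows that the difference of any two vertices lies in the image, and these differences generate $L_\alpha$. If it is not, the sum of the coordinates over one component of $\Gamma_\alpha$ vanishes on the image but not on the difference of a vertex inside and a vertex outside that component. Now let $\Gamma_\alpha$ be connected. A surjection from $\mathbb Z^{E_\alpha}$ onto a free abelian group of rank $|V_\alpha|-1$ splits, so its kernel is free and vanishes exactly when $|E_\alpha|=|V_\alpha|-1$. A connected multigraph on $|V_\alpha|$ vertices has $|V_\alpha|-1$ edges exactly when it equals a spanning tree of itself, that is, when it is a tree.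
\end{proof}

\begin{thebibliography}{9}

\bibitem{Dirac} Dirac, 1961.

\bibitem{Milnor} Milnor, \emph{On spaces having the homotopy type of a CW-complex}, 1959.

\bibitem{PTV} Taras Panov, Stephen Theriault and Fedor Vylegzhanin, \emph{Iterated Whitehead products in the homotopy groups of polyhedral products}, arXiv:2606.13165 (2026).

\bibitem{Samelson} Samelson, 1953.

\bibitem{Whitehead} G.~W.~Whitehead, \emph{Elements of Homotopy Theory}.

\end{thebibliography}
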